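# Residual Monge–Ampère mass and full mass on $\mathbb P^{n-1}$

## 1. Smooth functions on projective space have residual mass one

Fix $n\ge 2$, write $X=\mathbb P^{n-1}$, and let $\pi:\mathbb C^n\setminus\{0\}\to X$ be the projection. We take ${\rm dd^c}=\frac{i}{2\pi}\partial\bar\partial$ with ${\rm d^c}=\frac{i}{4\pi}(\bar\partial-\partial)$, so that $({\rm dd^c}\log|z|^2)^n=\delta_0$ on $\mathbb C^n$. Throughout,
$$t=\log|z|^2 .$$
The Fubini–Study form $\omega_0$ on $X$ is normalized by $\pi^*\omega_0={\rm dd^c}t$ off $0$, and then $\int_X\omega_0^{n-1}=1$. For a function $v$ on $X$ put $\omega_v=\omega_0+{\rm dd^c}v$.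

We shall often use the local picture of $\pi$. Over the chart $\{x_1\ne0\}$ of $X$ with coordinates $y=(x_i/x_1)_{i\ge2}$, write $z=\zeta\,(1,y)$ with $\zeta\in\mathbb C^*$. Then
$$t=\log|\zeta|^2+\log(1+|y|^2),\qquad \omega_0={\rm dd^c}\log(1+|y|^2),$$
and $\log|\zeta|^2$ is pluriharmonic. The other charts are obtained by permuting coordinates. On a fibre of $\pi$ (a punctured line), ${\rm d^c}\log|\zeta|^2$ restricts to $\frac{d\theta}{2\pi}$ on circles, so its circle integral is $1$.

**Definition ($\omega_0$-psh).** A function $u:X\to[-\infty,\infty)$ is $\omega_0$-psh, written $u\in{\rm PSH}(X,\omega_0)$, if it is upper semicontinuous, $u\not\equiv-\infty$, and $\omega_0+{\rm dd^c}u\ge0$.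

In local terms, $u+\log(1+|y|^2)$ is psh in $y$; equivalently, $t+\pi^*u$ is psh on $\mathbb C^n\setminus0$. A constant is an example. Another is $u=c\log(|x_1|^2/|x|^2)$ with $0\le c\le1$, because then $t+\pi^*u=(1-c)\log|z|^2+c\log|z_1|^2$.

Given such a $u$ and a real $a>1$, put
$$s=(a-1)t,\qquad \varphi_a=\max\{t+\pi^*u,\ at\}=t+\max(\pi^*u,s),\qquad \varphi=\varphi_2 .$$
Since $u$ is bounded above, $\varphi_a\to-\infty$ at $0$. With the value $-\infty$ there, $\varphi_a$ is psh on $\mathbb C^n$ (the submean inequality at $0$ is empty). Since $\varphi_a\ge at$, it is locally bounded on $\mathbb C^n\setminus0$. So its singularity is isolated, and the following fact gives meaning to its Monge–Ampère measure.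

**(D)** (Demailly, *Complex Analytic and Differential Geometry*, III.4.) If $\psi$ is psh and locally bounded off $0$, then $({\rm dd^c}\psi)^n$ is well defined, and $({\rm dd^c}\max(\psi,-M))^n\to({\rm dd^c}\psi)^n$ weakly as $M\to\infty$.

The residual mass is $e_n(\varphi_a)=\int_{\{0\}}({\rm dd^c}\varphi_a)^n$. For example $e_n(t)=1$ and $e_n(at)=a^n$. We ask, in plain words: how singular may $u$ be before the origin is charged more than it is by $\log|z|^2$ itself? The precise question, from Chi Li, "Analytical approximations and Monge-Ampère masses of plurisubharmonic singularities", arXiv:2012.15599 (2020), is whether $e_n(\varphi)=1$ holds if and only if $u$ has full Monge–Ampère mass on $X$. Full mass is defined in Section 3; every smooth $\omega_0$-psh $u$ has it. So the first thing to check is that $e_n(\varphi_a)=1$ for smooth $u$. The proof has two steps, and the first one works for every $u$.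

**Step 1: the total mass on $\mathbb C^n$.** The purpose is to replace the mass at $0$ by the mass off $0$, where $\varphi_a$ is locally bounded. Choose $R'$ so large that $s>\sup u$ for $|z|>R'$; there $\varphi_a=at$. Let $R>R'$ and $\eta\in C_c^\infty(\mathbb C^n)$ with $\eta=1$ on the ball $B_R$. Take $M\ge -a\log R'^2$ and put $v_M=\max(\varphi_a,-M)$, $v_M'=\max(at,-M)$. Both equal $at$ on the open set $\{|z|>R'\}$, which contains $\operatorname{supp}{\rm dd^c}\eta$. By the definition of the Bedford–Taylor product, $({\rm dd^c}v)^n={\rm dd^c}\big(v({\rm dd^c}v)^{n-1}\big)$, hence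
$$\int\eta({\rm dd^c}v_M)^n=\int v_M\,{\rm dd^c}\eta\wedge({\rm dd^c}v_M)^{n-1}=\int v'_M\,{\rm dd^c}\eta\wedge({\rm dd^c}v'_M)^{n-1}=\int\eta({\rm dd^c}v_M')^n .$$
Let $M\to\infty$ and use (D) on both sides: $\int\eta({\rm dd^c}\varphi_a)^n=\int\eta\,({\rm dd^c}at)^n=a^n$. Moreover $({\rm dd^c}\varphi_a)^n=({\rm dd^c}at)^n=0$ on $\{|z|>R'\}$. So the total mass of $({\rm dd^c}\varphi_a)^n$ on $\mathbb C^n$ is $a^n$, and
$$e_n(\varphi_a)=a^n-\mu(\mathbb C^n\setminus0),\qquad \mu:=({\rm dd^c}\varphi_a)^n\big|_{\mathbb C^n\setminus 0}.\tag{1}$$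

**Step 2: fibre integration for smooth $u$.** The purpose is to compute $\pi_*\mu$. The computation is local over the base, and we state it that way because we shall need this.

**Lemma 1.** Let $U\subset X$ be open, $w\in C^\infty(U)$ with $\omega_w\ge0$ on $U$, and $\psi=t+\max(\pi^*w,s)$ on $\pi^{-1}(U)$. Then $({\rm dd^c}\psi)^n$ is carried by $\{\pi^*w=s\}$, and on $U$
$$\pi_*({\rm dd^c}\psi)^n=(a-1)\sum_{k=0}^{n-1}a^{\,n-1-k}\,\omega_w^k\wedge\omega_0^{n-1-k}.\tag{2}$$

*Proof.* On the open set $\{\pi^*w>s\}$ we have ${\rm dd^c}\psi=\pi^*\omega_w$, and on $\{\pi^*w<s\}$ we have ${\rm dd^c}\psi=a\,\pi^*\omega_0$. Both are pulled back from a space of dimension $n-1$, so their $n$-th powers vanish. This is the first assertion.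

For (2) we smooth the maximum. Let $\chi$ be the convolution of $x\mapsto\max(x,0)$ with an even smooth bump of integral $1$ supported in $[-1,1]$. Then $\chi$ is smooth and convex, $\chi(x)=0$ for $x\le-1$, $\chi(x)=x$ for $x\ge1$, and $0\le\chi'\le1$. As $\varepsilon\downarrow0$, $\varepsilon\chi(x/\varepsilon)$ decreases to $\max(x,0)$. Indeed, its $\varepsilon$-derivative is $h(y)=\chi(y)-y\chi'(y)$ at $y=x/\varepsilon$; we have $h'(y)=-y\chi''(y)$, so $h$ increases on $y<0$ and decreases on $y>0$, and $h=0$ for $|y|\ge1$; hence $h\ge0$. The limit is clear, since $\varepsilon\chi(x/\varepsilon)=\max(x,0)$ once $\varepsilon\le|x|$, and $\varepsilon\chi(0)\to0$.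

For $0<\varepsilon\le1$ put
$$\tau=s-\pi^*w,\qquad M_\varepsilon=t+\pi^*w+\varepsilon\chi(\tau/\varepsilon),\qquad p=\chi'(\tau/\varepsilon)\in[0,1].$$
Since ${\rm dd^c}(t+\pi^*w)=\pi^*\omega_w$ and ${\rm dd^c}\tau=a\,\pi^*\omega_0-\pi^*\omega_w$,
$${\rm dd^c}M_\varepsilon=\underbrace{(1-p)\,\pi^*\omega_w+p\,a\,\pi^*\omega_0}_{\alpha}+\tfrac1\varepsilon\chi''(\tau/\varepsilon)\,d\tau\wedge {\rm d^c}\tau .$$
All terms are $\ge0$ (note $d\tau\wedge{\rm d^c}\tau=\frac{i}{2\pi}\partial\tau\wedge\bar\partial\tau$), so $M_\varepsilon$ is psh. Now $\alpha^n=0$, because $\alpha$ is a combination, with function coefficients, of forms pulled back from dimension $n-1$; and $(d\tau\wedge{\rm d^c}\tau)^2=0$. Therefore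
$$({\rm dd^c}M_\varepsilon)^n=\tfrac n\varepsilon\,\chi''(\tau/\varepsilon)\,d\tau\wedge {\rm d^c}\tau\wedge\alpha^{n-1},$$
which is supported in $\{|\tau|\le\varepsilon\}$. In the local picture $\tau=(a-1)\rho+(\text{a function of }y)$ with $\rho=\log|\zeta|^2$. The factor $\alpha^{n-1}$ is a combination of pullbacks of forms of top degree in $y$, so it kills every differential coming from $y$. Hence $d\tau\wedge{\rm d^c}\tau$ may be replaced by $(a-1)^2\,d\rho\wedge{\rm d^c}\rho$. On a fibre ($y$ fixed) $dp=\frac1\varepsilon\chi''(\tau/\varepsilon)(a-1)\,d\rho$, the function $p$ runs from $0$ to $1$ as $\rho$ runs over $\mathbb R$, and the circle integral of ${\rm d^c}\rho$ is $1$. Integrating over the fibre,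
$$\pi_*({\rm dd^c}M_\varepsilon)^n=n(a-1)\int_0^1\big((1-p)\,\omega_w+pa\,\omega_0\big)^{n-1}dp=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}\omega_w^k\wedge\omega_0^{n-1-k},$$
because
$$n\binom{n-1}k\int_0^1(1-p)^kp^{n-1-k}\,dp=n\cdot\frac{(n-1)!}{k!\,(n-1-k)!}\cdot\frac{k!\,(n-1-k)!}{n!}=1 .$$

The right-hand side does not depend on $\varepsilon$, so it remains to let $\varepsilon\downarrow0$. We have $M_\varepsilon\downarrow\psi$, so $({\rm dd^c}M_\varepsilon)^n\to({\rm dd^c}\psi)^n$ weakly on $\pi^{-1}(U)$, by continuity of Bedford–Taylor products along decreasing sequences. If $f\in C_c(U)$ and $|w|\le C_f$ on $\operatorname{supp}f$, then over $\operatorname{supp}f$ all these measures live in $\pi^{-1}(\operatorname{supp}f)\cap\{|s|\le C_f+1\}$. This set is compact, so $\pi^*f$ may be multiplied by a cutoff without changing any integral. Thus $\int f\,\pi_*({\rm dd^c}M_\varepsilon)^n\to\int f\,\pi_*({\rm dd^c}\psi)^n$, which is (2). $\square$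

If $u$ is smooth and $\omega_0$-psh on $X$, take $U=X$ and $w=u$. By Stokes, $\int_X\omega_u^k\wedge\omega_0^{n-1-k}=1$ for each $k$, so
$$\mu(\mathbb C^n\setminus0)=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}=a^n-1,$$
and (1) gives $e_n(\varphi_a)=1$. What changes when $u$ is allowed to take the value $-\infty$?

## 2. A pole along a hyperplane, and why smooth approximation loses mass

Let $H=\{x_1=0\}$ and $u=c\log(|x_1|^2/|x|^2)$ with $0<c\le1$. On $X\setminus H$ the function $u$ is smooth and $\omega_u=(1-c)\omega_0$. By Lemma 1 with $U=X\setminus H$, the mass of $\mu$ over $X\setminus H$ is $(a-1)\sum_k a^{n-1-k}(1-c)^k$, since $\int_{X\setminus H}\omega_0^{n-1}=1$. Near a point of $\pi^{-1}(H)$ the function $s$ is bounded below while $\pi^*u$ is as negative as we like; so $\varphi_a=at$ near such a point, and $\mu$ has no mass there. By (1),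
$$e_n(\varphi_a)=a^n-(a-1)\sum_{k=0}^{n-1}a^{n-1-k}(1-c)^k=1+(a-1)\sum_{k=1}^{n-1}a^{n-1-k}\big(1-(1-c)^k\big).\tag{3}$$
This is strictly larger than $1$. For $n=2$, $a=2$, $c=1$ the function is $\max(\log|z_1|^2,2\log|z|^2)$, and its residual mass is $4-2=2$.

For general $u$ the first thing to try is approximation. Every $\omega_0$-psh function is the decreasing limit of smooth $\omega_0$-psh functions $u_{(i)}$; let $\varphi_{a,(i)}$ be the corresponding functions on $\mathbb C^n$. Each has residual mass $1$, hence mass $a^n-1$ on $\mathbb C^n\setminus0$. On $\mathbb C^n\setminus0$ the measures $({\rm dd^c}\varphi_{a,(i)})^n$ converge weakly to $\mu$. But weak convergence on an open set bounds the limit mass only from above: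
$$\mu(\mathbb C^n\setminus0)\le\liminf_i\,({\rm dd^c}\varphi_{a,(i)})^n(\mathbb C^n\setminus0)=a^n-1 .$$
So this gives $e_n(\varphi_a)\ge1$ and nothing more. The point where it stops is visible: the measure of $\varphi_{a,(i)}$ sits on the graph $\{s=\pi^*u_{(i)}\}$, this graph comes closer and closer to the origin when $u$ is unbounded below, and the part that comes close may fall into the origin. In (3) this happens. To know how much falls in, we must cut the graph at a fixed height $s=-j$ and identify what lies above the cut.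

The limit object in (3) also tells us what to look for. Each power $(1-c)^k=\int_{X\setminus H}\omega_u^k\wedge\omega_0^{n-1-k}$ is the mass of a mixed product, computed away from the poles of $u$.

## 3. Truncations, the plurifine topology, and the masses $m_k$

We now recall what is needed for a general $u$. There are three further facts.

**(BT)** Bedford–Taylor theory. Products of the ${\rm dd^c}$ of locally bounded psh functions are well-defined closed positive currents, continuous along decreasing sequences. The Chern–Levine–Nirenberg (CLN) inequality holds: if $g$ is psh on $\{|y|<2\}\subset\mathbb C^d$ and $0\le g\le K$, then $\int_{|y|\le1}({\rm dd^c}g)^l\wedge({\rm dd^c}|y|^2)^{d-l}\le C K^l$ with $C$ depending only on $d$ and $l$.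

**(R)** Every $\omega_0$-psh function on $X$ is a decreasing limit of smooth $\omega_0$-psh functions (Demailly; Błocki–Kołodziej 2007).

**(PF)** Plurifine locality (Bedford–Taylor 1987, *Fine topology, Šilov boundary, and $({\rm dd^c})^n$*). If locally bounded (quasi-)psh functions $v,v'$ agree on a plurifine open set $O$, then $1_O({\rm dd^c}v)^k\wedge T=1_O({\rm dd^c}v')^k\wedge T$ for $T$ a product of closed positive currents with locally bounded potentials. The analogous statement for $\omega_v,\omega_{v'}$ follows.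

The plurifine topology is the coarsest topology that makes all psh functions continuous. If $v,v'$ are psh and locally bounded, then $\{v>v'\}$ is plurifine open. Such sets need not be open: on the unit disc let $v(z)=\sum_{k\ge1}2^{-k}\log|z-2^{-k}|$. Each logarithm is at most $\log2$, and $v(0)=-\log2\sum_k k2^{-k}=-2\log2>-2$, so $v$ is subharmonic and not identically $-\infty$. The set $\{v>-2\}$ contains $0$ but none of the points $2^{-k}$, where $v=-\infty$. So it is plurifine open and is not a neighborhood of $0$. This is why ordinary locality does not suffice: for an $\omega_0$-psh function $u$, which is only upper semicontinuous, the sets $\{u<-j\}$ are open but the sets $\{u>-j\}$ in general are not.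

A consequence of (R) and (BT) will be used often. If $w$ is bounded and $\omega_0$-psh, then
$$\int_X\omega_w^k\wedge\omega_0^{n-1-k}=1\qquad(0\le k\le n-1).\tag{4}$$
For smooth $w$ this is Stokes; in general take smooth $w_i\downarrow w$, and use that weak convergence on a compact space preserves total mass. In the same way, mixed products $\omega_w\wedge\omega_{w'}^{k-1}\wedge\omega_0^{n-1-k}$ of bounded $\omega_0$-psh functions have total mass $1$: approximate both functions.

**Definition (truncated masses).** For $u\in{\rm PSH}(X,\omega_0)$ and real $j$ put $u_j=\max(u,-j)$, a bounded $\omega_0$-psh function, and for $0\le k\le n-1$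
$$m_k=m_k(u)=\lim_{j\to\infty}\int_{\{u>-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}=\int_X\langle\omega_u^k\wedge\omega_0^{n-1-k}\rangle .$$

This is the definition of the non-pluripolar mass (Guedj–Zeriahi; Boucksom–Eyssidieux–Guedj–Zeriahi). The limit exists and is increasing: for $j'\ge j$ the functions $u_j$ and $u_{j'}$ agree on the plurifine open set $\{u>-j\}$, so by (PF) we may replace $u_j$ by $u_{j'}$ in the integral, and then enlarge the set to $\{u>-j'\}$. By (4), $0\le m_k\le1$. Also $m_0=1$, because $\{u=-\infty\}$ is Lebesgue-null.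

**Definition (full mass).** $u\in\mathcal E(\omega_0)$ if $\int_X\langle\omega_u^{n-1}\rangle=\int_X\omega_0^{n-1}$; in our notation, if $m_{n-1}(u)=1$.

Bounded functions have full mass: if $u>-j$ everywhere, then $u_j=u$ and (4) gives $m_k=1$. For the hyperplane pole of Section 2, $\{u>-j\}$ is an open subset of $X\setminus H$ on which $\omega_{u_j}=(1-c)\omega_0$, so
$$m_k=(1-c)^k\qquad\text{for } u=c\log(|x_1|^2/|x|^2),\tag{5}$$
and $u\notin\mathcal E(\omega_0)$ when $c>0$.

There are also unbounded functions of full mass. Let $d=n-1$, $v=\log(|x_1|^2/|x|^2)\le0$, $h(x)=-(1-x)^{1/2}$ and $u=h(v)$, with $u=-\infty$ on $H$. For $x\le0$ we have $0<h'\le\frac12$ and $h''>0$. On $X\setminus H$, where ${\rm dd^c}v=-\omega_0$,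
$$\omega_u=(1-h'(v))\,\omega_0+h''(v)\,dv\wedge{\rm d^c}v\ge0,$$
and $u\to-\infty$ at $H$, so $u$ is $\omega_0$-psh on $X$. Expanding,
$$\omega_u^d=(1-h')^d\omega_0^d+d(1-h')^{d-1}h''\,dv\wedge{\rm d^c}v\wedge\omega_0^{d-1}=-d\big[(1-h'(v))^d\,{\rm d^c}v\wedge\omega_0^{d-1}\big],$$
where the outer $d[\,\cdot\,]$ is the exterior derivative. Let $-b<0$ be a regular value of $v$ (almost every $b$ will do) and $K_b=\{v\ge-b\}$. By Stokes, once for $u$ and once with $h$ replaced by $0$,
$$\int_{K_b}\omega_u^d=-(1-h'(-b))^d\int_{\partial K_b}{\rm d^c}v\wedge\omega_0^{d-1}=(1-h'(-b))^d\int_{K_b}\omega_0^d .$$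
The interior of $K_b$ contains $\{v>-b\}=\{u>-j\}$ with $j=(1+b)^{1/2}$, and the level $\{v=-b\}$ is null. So the left side is $\int_{\{u>-j\}}\omega_{u_j}^d$. As $b\to\infty$ we have $h'(-b)\to0$, and we get $m_{n-1}=1$: $u\in\mathcal E(\omega_0)$.

## 4. Graphs of bounded $\omega_0$-psh functions

The truncations $u_j$ are bounded but not smooth or even continuous. So we first extend Lemma 1 to them.

**Lemma 2.** Let $w$ be a bounded $\omega_0$-psh function on $X$ and $\psi=t+\max(\pi^*w,s)$ on $\mathbb C^n\setminus0$. Then $({\rm dd^c}\psi)^n$ is carried by $\{\pi^*w=s\}$, and (2) holds on $X$.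

**Step 1: the measure lives on the graph.** This is where plurifine locality replaces the open sets in the proof of Lemma 1. Let $A=t+\pi^*w$ and $B=at$. Locally $A=\log|\zeta|^2+g(y)$ with $g$ bounded psh in $n-1$ variables, so ${\rm dd^c}A={\rm dd^c}g$. If $g_i\downarrow g$ are smooth psh functions of $y$ (convolutions, on a smaller domain), then $({\rm dd^c}g_i)^n=0$ for reasons of dimension, and (BT) gives $({\rm dd^c}A)^n=0$. Likewise $({\rm dd^c}B)^n=0$. On the plurifine open set $\{A>B\}$ we have $\psi=A$, and on $\{A<B\}$ we have $\psi=B$. By (PF), $({\rm dd^c}\psi)^n$ charges neither set. So it is carried by $\{A=B\}=\{\pi^*w=s\}$.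

**Step 2: the push-forward.** We pass to the limit in the computation of Lemma 1; since $w$ is bounded, nothing can escape. By (R) take smooth $\omega_0$-psh $w_i\downarrow w$. As $w\le w_i\le w_1$, there is $C$ with $|w|,|w_i|\le C$ for all $i$. With $\chi$ as in Lemma 1, put
$$M_{\varepsilon,i}=t+\pi^*w_i+\varepsilon\chi\big((s-\pi^*w_i)/\varepsilon\big),\qquad M_\varepsilon=t+\pi^*w+\varepsilon\chi\big((s-\pi^*w)/\varepsilon\big).$$
The function $x\mapsto x+\varepsilon\chi((y-x)/\varepsilon)$ is continuous, with derivative $1-\chi'\ge0$. So $M_{\varepsilon,i}\downarrow M_\varepsilon$ as $i\to\infty$; in particular $M_\varepsilon$ is psh and locally bounded. By the monotonicity shown in Lemma 1, $M_\varepsilon\downarrow\psi$ as $\varepsilon\downarrow0$. Applying (BT) twice,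
$$({\rm dd^c}M_{\varepsilon,i})^n\xrightarrow[i\to\infty]{}({\rm dd^c}M_\varepsilon)^n,\qquad ({\rm dd^c}M_{\varepsilon})^n\xrightarrow[\varepsilon\to0]{}({\rm dd^c}\psi)^n\quad\text{weakly on }\mathbb C^n\setminus0 .$$
For $\varepsilon\le1$ the measures $({\rm dd^c}M_{\varepsilon,i})^n$ are supported in $\{|s-\pi^*w_i|\le\varepsilon\}\subset\{|s|\le C+1\}$. This set is compact in $\mathbb C^n\setminus0$, so the weak limits are supported there as well, and the push-forwards to $X$ converge weakly too. The smooth computation gives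
$$\pi_*({\rm dd^c}M_{\varepsilon,i})^n=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}\omega_{w_i}^k\wedge\omega_0^{n-1-k},$$
and the right-hand side converges weakly to the same expression with $w$, by (BT). Letting $i\to\infty$ and then $\varepsilon\to0$ gives (2) for $w$. $\square$

## 5. Cutting the graph at height $-j$: the formula for $e_n(\varphi_a)$

**Theorem A.** For every $u\in{\rm PSH}(X,\omega_0)$ and $a>1$,
$$e_n(\varphi_a)=1+(a-1)\sum_{k=1}^{n-1}a^{\,n-1-k}\,(1-m_k),\qquad\text{so}\qquad e_n(\varphi)=1+\sum_{k=1}^{n-1}2^{\,n-1-k}(1-m_k).$$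

The idea is to cut in two places at once. Upstairs we keep only the part $\{s>-j\}$, away from the origin; there $\varphi_a$ does not see the difference between $u$ and $u_j$. The measure sits on the graph $\{s=\pi^*u_j\}$, and on the graph "height above $-j$" and "$u_j>-j$ at the base point" are the same condition. So the cut upstairs becomes exactly the cut in the definition of $m_k$.

**Step 1: the mass above height $-j$.** Let
$$\psi_j=t+\max(\pi^*u_j,s)=t+\max(\pi^*u,-j,s).$$
On the open set $\{s>-j\}$ the constant $-j$ plays no role, so $\psi_j=\varphi_a$ there, and $\mu(\{s>-j\})=({\rm dd^c}\psi_j)^n(\{s>-j\})$. By Lemma 2 with $w=u_j$, $({\rm dd^c}\psi_j)^n$ is carried by $\{\pi^*u_j=s\}$, and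
$$\{s>-j\}\cap\{\pi^*u_j=s\}=\pi^{-1}\{u_j>-j\}\cap\{\pi^*u_j=s\}.$$
Since $\{u_j>-j\}=\{u>-j\}$, formula (2), evaluated on this Borel set, gives
$$\mu(\{s>-j\})=({\rm dd^c}\psi_j)^n\big(\pi^{-1}\{u>-j\}\big)=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}\int_{\{u>-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}.$$

**Step 2: the limit.** Here the mass off the origin is obtained by exhaustion. As $j\to\infty$ the sets $\{s>-j\}$ increase to $\mathbb C^n\setminus0$, so
$$\mu(\mathbb C^n\setminus0)=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}m_k .\tag{6}$$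
Insert this in (1), using $a^n=1+(a-1)\sum_{k=0}^{n-1}a^{n-1-k}$:
$$e_n(\varphi_a)=1+(a-1)\sum_{k=0}^{n-1}a^{n-1-k}(1-m_k).$$
The term $k=0$ vanishes since $m_0=1$. $\blacksquare$

With (5) the theorem gives back (3).

## 6. Monotonicity of the masses and the equivalence

By Theorem A, $e_n(\varphi)=1$ if and only if all of $m_1,\dots,m_{n-1}$ equal $1$. Full mass is the condition $m_{n-1}=1$ alone. For $n=2$ there is only $m_1$ and we are done; for $n\ge3$ we must show that the top mass controls the others.

**Theorem B.** $1=m_0\ge m_1\ge\dots\ge m_{n-1}$. Consequently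
$$(a-1)(1-m_{n-1})\ \le\ e_n(\varphi_a)-1\ \le\ (a^{n-1}-1)(1-m_{n-1}).\tag{7}$$
In particular $e_n(\varphi)=1\iff u\in\mathcal E(\omega_0)$ (take $a=2$). The same equivalence holds for $\varphi_a$ for any single $a>1$.

**Step 1: $m_k\le m_{k-1}$ for $1\le k\le n-1$.** We compare the masses of $\omega_{u_j}^k\wedge\omega_0^{n-1-k}$ and $\omega_{u_j}^{k-1}\wedge\omega_0^{n-k}$ on the sublevel set $\{u\le-j\}$, where the lost mass accumulates. The obstacle is that $\{u\le-j\}$ is not open; we pass through a slightly higher truncation, which is constant on an open set containing it.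

Fix $j$ and $\varepsilon>0$, and put $T=\omega_{u_j}^{k-1}\wedge\omega_0^{n-1-k}$. The functions $u_j$ and $u_{j-\varepsilon}=\max(u_j,-j+\varepsilon)$ agree on the plurifine open set $\{u>-j+\varepsilon\}$. By (PF) the measures $\omega_{u_j}\wedge T$ and $\omega_{u_{j-\varepsilon}}\wedge T$ agree on this set. Both have total mass $1$, so they have the same mass on the complement:
$$\int_{\{u\le-j+\varepsilon\}}\omega_{u_j}\wedge T=\int_{\{u\le-j+\varepsilon\}}\omega_{u_{j-\varepsilon}}\wedge T\ \ge\int_{\{u<-j+\varepsilon\}}\omega_{u_{j-\varepsilon}}\wedge T .$$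
The set $\{u<-j+\varepsilon\}$ is open, because $u$ is upper semicontinuous, and $u_{j-\varepsilon}$ is constant on it. So there $\omega_{u_{j-\varepsilon}}=\omega_0$, and
$$\int_{\{u<-j+\varepsilon\}}\omega_{u_{j-\varepsilon}}\wedge T=\int_{\{u<-j+\varepsilon\}}\omega_0\wedge T\ \ge\int_{\{u\le-j\}}\omega_0\wedge T .$$
As $\varepsilon\downarrow0$ the sets $\{u\le-j+\varepsilon\}$ decrease to $\{u\le-j\}$, and the measures are finite. Hence
$$\int_{\{u\le-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}\ \ge\ \int_{\{u\le-j\}}\omega_{u_j}^{k-1}\wedge\omega_0^{n-k}.$$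
By (4) the left side is $1-\int_{\{u>-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}$, which tends to $1-m_k$, and the right side tends in the same way to $1-m_{k-1}$. So $1-m_k\ge1-m_{k-1}$.

**Step 2: the two bounds.** All terms in Theorem A are $\ge0$. Keeping only $k=n-1$, whose coefficient is $a-1$, gives the lower bound in (7). For the upper bound use $1-m_k\le1-m_{n-1}$ from Step 1 and $(a-1)\sum_{k=1}^{n-1}a^{n-1-k}=a^{n-1}-1$.

**Step 3: the equivalence.** If $m_{n-1}=1$, the upper bound in (7) gives $e_n(\varphi_a)=1$; if $e_n(\varphi_a)=1$, the lower bound gives $m_{n-1}=1$, since $a>1$. The condition $m_{n-1}=1$ is $u\in\mathcal E(\omega_0)$. With $a=2$ this answers the question: the statement is true. $\blacksquare$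

For the unbounded function $u=-(1-\log(|x_1|^2/|x|^2))^{1/2}$ of Section 3 we therefore have $e_n(\varphi)=1$.

## 7. Sharp bounds for given top mass

The upper bound in (7) used only that the $m_k$ decrease. With log-concavity one gets the exact range.

**Theorem C.** Let $m=m_{n-1}(u)$ and $q=m^{1/(n-1)}\in[0,1]$. Then
$$1+(a-1)(1-m)\ \le\ e_n(\varphi_a)\ \le\ a^n-(a-1)\frac{a^n-q^n}{a-q}.\tag{8}$$
For each $m\in[0,1]$ both bounds are attained. In particular $1\le e_n(\varphi_a)\le a^{n-1}$ always, with $e_n(\varphi_a)=a^{n-1}$ iff $m_1=0$, i.e. $\langle\omega_u\rangle=0$. Moreover $a\mapsto e_n(\varphi_a)$ is a polynomial on $(1,\infty)$ which determines all the masses $m_k$.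

**Step 1: the inequalities (8).** The lower one is in Theorem B. For the upper one we need lower bounds on the intermediate masses. The log-concavity theorem of Darvas–Di Nezza–Lu (*Log-concavity of volume and complex Monge–Ampère equations with prescribed singularity*, Math. Ann. 2021) states that on a compact Kähler manifold of dimension $d$, closed positive $(1,1)$-currents satisfy
$$\int\langle T_1\wedge\dots\wedge T_d\rangle\ge\prod_i\Big(\int\langle T_i^d\rangle\Big)^{1/d}.$$
Take $d=n-1$, with $k$ copies of $\omega_u$ and $n-1-k$ copies of $\omega_0$. Since $\int_X\omega_0^{n-1}=1$, we get $m_k\ge m^{k/(n-1)}=q^k$ (with $q^0=1$). By (1) and (6),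
$$e_n(\varphi_a)=a^n-(a-1)\sum_{k=0}^{n-1}a^{n-1-k}m_k\le a^n-(a-1)\sum_{k=0}^{n-1}a^{n-1-k}q^k=a^n-(a-1)\frac{a^n-q^n}{a-q}.$$

**Step 2: the extreme value $a^{n-1}$.** We determine when the total loss is as large as possible. In Theorem A, $0\le1-m_k\le1$, so $1\le e_n(\varphi_a)\le1+(a-1)\sum_{k=1}^{n-1}a^{n-1-k}=a^{n-1}$. The upper value is reached iff $m_1=\dots=m_{n-1}=0$, and by monotonicity iff $m_1=0$. Finally $m_1=\int_X\langle\omega_u\rangle\wedge\omega_0^{n-2}$ is the total trace mass of the positive current $\langle\omega_u\rangle$, so it vanishes iff $\langle\omega_u\rangle=0$.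

**Step 3: the polynomial in $a$.** The purpose is to read off the masses. By Theorem A, $e_n(\varphi_a)$ is a polynomial in $a$ on $(1,\infty)$, and
$$\frac{e_n(\varphi_a)-1}{a-1}=\sum_{k=1}^{n-1}a^{n-1-k}(1-m_k).$$
The coefficient of $a^{n-1-k}$ is $1-m_k$; together with $m_0=1$ this recovers all $m_k$.

**Step 4: the upper bound is attained.** Given $m$, we need a function with $m_k=q^k$ for all $k$. Take the hyperplane pole $u=c\log(|x_1|^2/|x|^2)$ with $c=1-q\in[0,1]$. For $c>0$, (5) gives $m_k=(1-c)^k=q^k$; for $c=0$, $u=0$ and $m_k=1=q^k$. So $m_{n-1}=q^{n-1}=m$, and the inequality in Step 1 is an equality.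

**Step 5: the lower bound is attained.** Now we need a function that loses mass only in the top product, and a pole at a point does this. Let $d=n-1$, $p=[1:0:\dots:0]$,
$$v=\log\Big(\sum_{i\ge2}|x_i|^2/|x|^2\Big),\qquad u=cv,\quad c\in[0,1].$$
Here $t+\pi^*u=(1-c)\log|z|^2+c\log\sum_{i\ge2}|z_i|^2$ is psh, so $u$ is $\omega_0$-psh. Off $p$ the form $\theta:=\omega_v$ is smooth and semipositive. It is the pullback of the Fubini–Study form under $[x_1:\dots:x_n]\mapsto[x_2:\dots:x_n]\in\mathbb P^{n-2}$, so $\theta^d=0$ off $p$. (For $n=2$ the target is a point and $\theta=0$.)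

*Claim.* $\int_{X\setminus p}\theta^l\wedge\omega_0^{d-l}=1$ for $0\le l\le d-1$.

Let $v_j=\max(v,-j)$. On the open set $\{v>-j\}$ we have $\omega_{v_j}=\theta$, these sets exhaust $X\setminus p$, and $\int_X\omega_{v_j}^l\wedge\omega_0^{d-l}=1$ by (4). So it suffices to show $\int_{\{v\le-j\}}\omega_{v_j}^l\wedge\omega_0^{d-l}\to0$. In the chart $y=(x_i/x_1)_{i\ge2}$ around $p$,
$$v=\log|y|^2-\log(1+|y|^2).$$
Let $j\ge1$ and $r=2e^{-j/2}$. If $v\le-j$, then $|y|^2\le e^{-j}/(1-e^{-j})\le4e^{-j}=r^2$. (Points outside the chart have $v=0$.) On $\{|y|<2r\}$ we have $|y|^2<16e^{-j}$, hence $-j\le v_j\le-j+\log16$. There $\log(1+|y|^2)$ lies between $0$ and $\log(1+16/e)$. So the local potential $g=v_j+\log(1+|y|^2)$ of $\omega_{v_j}$ has oscillation on $\{|y|<2r\}$ bounded by a constant $K$ independent of $j$. Put $y=ry'$ and apply the CLN inequality to $g(ry')$ minus its infimum on $\{|y'|<2\}$; since ${\rm dd^c}|y|^2=r^2\,{\rm dd^c}|y'|^2$,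
$$\int_{|y|\le r}({\rm dd^c}g)^l\wedge({\rm dd^c}|y|^2)^{d-l}\le C\,K^l\,r^{2(d-l)}\longrightarrow0\qquad(j\to\infty),$$
because $l<d$. Finally $\omega_0={\rm dd^c}\log(1+|y|^2)\le{\rm dd^c}|y|^2$, as one sees from ${\rm dd^c}\log f=f^{-1}{\rm dd^c}f-f^{-2}df\wedge{\rm d^c}f$ with $f=1+|y|^2\ge1$. This proves the claim.

Off $p$ we have $\omega_u=(1-c)\omega_0+c\theta$. For $c>0$ the sets $\{u>-j\}$ are open, $\omega_{u_j}=\omega_u$ on them, and they exhaust $X\setminus p$. Expanding,
$$m_k=\int_{X\setminus p}\big((1-c)\omega_0+c\theta\big)^k\wedge\omega_0^{d-k}=\sum_{l=0}^k\binom kl(1-c)^{k-l}c^l\int_{X\setminus p}\theta^l\wedge\omega_0^{d-l}.$$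
For $k\le d-1=n-2$ all integrals on the right are $1$, and the sum is $1$. For $k=d=n-1$ the integral with $l=d$ is $0$ and the others are $1$. Hence
$$m_k=1\quad(k\le n-2),\qquad m_{n-1}=1-c^{\,n-1},$$
and this also holds for $c=0$. By Theorem A,
$$e_n(\varphi_a)=1+(a-1)c^{n-1}=1+(a-1)(1-m_{n-1}),$$
which is the lower bound in (8). Given $m\in[0,1]$, the choice $c=(1-m)^{1/(n-1)}$ makes $m_{n-1}=m$. $\blacksquare$
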